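\title{Parking functions of hypergraphs: log concavity and unimodality fail}

\begin{abstract}
Counted by degree, the parking functions of a connected graph form a log concave sequence. We show that this fails for hypergraphs, answering a question of Blanton, Dochtermann, Hong, Oh and Zhan. A hypergraph on nine vertices has the degree sequence $(1,8,29,64,98,113,105,85,70)$, which is not log concave. There are counterexamples among $k$-uniform hypergraphs without repeated hyperedges for every $k\ge3$, and the degree sequence of a hypergraph can have arbitrarily many peaks. The main tool is a formula that writes the degree sequence as a superposition of intervals.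
\end{abstract}

\section{Introduction}

A \emph{hypergraph} $H=(V,E)$ consists of a finite set $V$ of vertices and a finite collection $E$ of subsets of $V$, the hyperedges, each of size at least $2$. The same subset may occur several times in $E$ and is then counted with multiplicity. The hypergraph is \emph{connected} if any two vertices are joined by a sequence of vertices in which consecutive ones lie in a common hyperedge, and it is \emph{$k$-uniform} if all hyperedges have size $k$. A $2$-uniform hypergraph is a graph.

Fix a vertex $q\in V$, the \emph{sink}, and put $V_0=V\setminus\{q\}$. For a nonempty set $T\subseteq V_0$ and $v\in T$ let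
\[
\deg_T(v)=\#\{e\in E:\ v\in e,\ e\not\subseteq T\}
\]
be the number of hyperedges through $v$ that leave $T$. A vector $c\in\mathbb Z_{\ge0}^{V_0}$ is an \emph{$H$-parking function} if every nonempty $T\subseteq V_0$ contains a vertex $v$ with $c_v<\deg_T(v)$. For a graph, think of $c_v$ as a number of chips on $v$, and let each vertex of $T$ send one chip along each of its edges that leave $T$; then $v$ loses $\deg_T(v)$ chips, and $c$ is parking when no set $T$ can do this without some vertex going into debt. The $H$-parking functions are also called the superstable configurations of chip-firing on $H$. The \emph{degree} of $c$ is $|c|=\sum_{v}c_v$. We write $h_d$ for the number of $H$-parking functions of degree $d$, call $(h_0,h_1,\dots)$ the \emph{degree sequence}, and put $h_H(t)=\sum_dh_dt^d$.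

The sequence has an algebraic meaning. Over a field $\mathbb K$, let $M_H$ be the ideal of $\mathbb K[x_v:v\in V_0]$ generated by the monomials $m_T=\prod_{v\in T}x_v^{\deg_T(v)}$ with $\emptyset\ne T\subseteq V_0$. The monomial $x^c$ is divisible by $m_T$ exactly when $c_v\ge\deg_T(v)$ for all $v\in T$. So the parking functions are the exponent vectors of the monomials outside $M_H$, and $h_d$ is the dimension of the degree $d$ part of the quotient ring.

Throughout, $[a]=1+t+\dots+t^{a-1}$ and $[0]=0$, and $\deg(v)$ is the number of hyperedges containing $v$. If every hyperedge contains $q$, then every hyperedge leaves every $T$, the parking condition reads $c_v<\deg(v)$ for all $v$, and $h_H(t)=\prod_{v}[\deg(v)]$. Thus $a$ copies of the edge $\{q,p\}$ give $[a]$, and two copies of the hyperedge $V$ give the binomial coefficients $(1+t)^{|V_0|}$. For the triangle on $q,1,2$ the conditions are $c_1,c_2\le1$ and $\min(c_1,c_2)=0$, so $h_H(t)=1+2t$.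

A sequence of nonnegative reals is \emph{log concave} if $h_d^2\ge h_{d-1}h_{d+1}$ for all $d\ge1$, and \emph{unimodal} if it weakly increases up to some index and weakly decreases from there on. For graphs the degree sequence is log concave, for the following reason. Let $G$ be a connected graph and $g=|E|-|V|+1$. The independent sets of the dual of the graphic matroid of $G$ are the edge sets whose removal leaves $G$ connected. If $f_i$ of them have $i$ elements, the $h$-vector of this matroid is the coefficient sequence of $\sum_{i=0}^gf_it^i(1-t)^{g-i}$; for the triangle this is $(1-t)+3t=1+2t$. By a theorem of Merino this $h$-vector is the degree sequence of the $G$-parking functions, and by results of Huh it is log concave. The question we answer was posed in \cite{BDHOZ}.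

\medskip
\noindent\textbf{Question.} \emph{Is the degree sequence of $H$-parking functions log concave for every connected hypergraph $H$ and every sink $q$?}
\medskip

One would guess that it is. The examples above are log concave, graphs are, and part of the structure survives for hypergraphs: all maximal parking functions have the same degree, which forces the first half of the sequence to increase weakly (Section~\ref{sec:burning}). The answer is nevertheless no.

\begin{theorem}\label{thm:nine}
Let $H$ have the nine vertices $q,p,u,v_1,\dots,v_6$, sink $q$, and hyperedges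
\[
\{q,p\}\ (3\text{ copies}),\qquad\{q,u\},\qquad\{p,v_1\},\dots,\{p,v_6\},\qquad\{u,v_1,\dots,v_6\}.
\]
Its degree sequence is $(1,8,29,64,98,113,105,85,70)$. It is not log concave: $85^2=7225<7350=105\cdot70$.
\end{theorem}

This hypergraph has a repeated edge and one large hyperedge. Neither feature is needed.

\begin{theorem}\label{thm:uniform}
For every $k\ge3$ there is a connected $k$-uniform hypergraph without repeated hyperedges, with a sink, whose degree sequence is not log concave. For $k=2$ log concavity always holds.
\end{theorem}

The sequence in Theorem~\ref{thm:nine} is still unimodal. In general unimodality fails as badly as it can.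

\begin{theorem}\label{thm:peaks}
For every $m\ge1$ there are a connected hypergraph without repeated hyperedges, with a sink, and degrees $d_1<d_2<\dots<d_{2m-1}$ such that
\[
h_{d_1}>h_{d_2}<h_{d_3}>\cdots<h_{d_{2m-1}}.
\]
So the degree sequence has at least $m$ separate peaks.
\end{theorem}

The examples exploit an asymmetry that graphs do not have. An edge $\{u,v\}$ contributes $1$ to $\sum_{w\in T}\deg_T(w)$ both for $T=\{u\}$ and for $T=\{v\}$. A hyperedge $\{u,v_1,\dots,v_N\}$ contributes $N$ for $T=\{v_1,\dots,v_N\}$ but only $1$ for $T=\{u\}$. We use this to split the parking functions into two classes. Near the top degree, the first class contributes a constant and the second contributes the tail of a binomial distribution, which is convex. A large constant plus a convex sequence is not log concave. Section~\ref{sec:burning} replaces the definition by a burning process, Section~\ref{sec:slice} derives the formula that makes the splitting visible, and Sections~\ref{sec:family}, \ref{sec:uniform} and \ref{sec:peaks} prove the three theorems.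

\section{The burning process}\label{sec:burning}

The definition of a parking function quantifies over all subsets $T$. A greedy process tests it one vertex at a time. Fix $c\in\mathbb Z_{\ge0}^{V_0}$. Given a set $B\ni q$ of \emph{burnt} vertices, call a hyperedge \emph{burnt} if it meets $B$, and let $b_B(v)$ be the number of burnt hyperedges containing $v$; we say that $v$ \emph{sees} $b_B(v)$ burnt hyperedges. A vertex $v\notin B$ \emph{can burn} if $c_v<b_B(v)$. A \emph{burning sequence} from $B_0\ni q$ is a list $v_1,\dots,v_s$ of vertices such that each $v_i$ can burn when the burnt set is $B_0\cup\{v_1,\dots,v_{i-1}\}$.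

Call $B\ni q$ \emph{stuck} if no vertex outside $B$ can burn. If $B$ is stuck and $B_0\subseteq B$, then every burning sequence from $B_0$ stays inside $B$: if $v_i$ were the first vertex to leave $B$, then $c_{v_i}<b_{B_0\cup\{v_1,\dots,v_{i-1}\}}(v_i)\le b_B(v_i)$, and $B$ would not be stuck. A burning sequence from $B_0$ that cannot be extended ends in a stuck set, so any two such sequences end in the same set, the \emph{final burnt set} from $B_0$. The same argument shows that it grows when $B_0$ grows. We refer to these two facts as \emph{monotonicity}.

\begin{lemma}\label{lem:burn}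
The vector $c$ is $H$-parking if and only if the final burnt set from $\{q\}$ is $V$.
\end{lemma}

\begin{proof}
Let $q\in B\ne V$ and $T=V\setminus B$. A hyperedge leaves $T$ exactly when it meets $B$, so $\deg_T(v)=b_B(v)$ for $v\in T$. Hence $B$ is stuck exactly when $T$ violates the parking condition. If $c$ is parking, no set $B\ne V$ is stuck, and the process burns everything. If $c$ is not parking, some $B\ne V$ is stuck, and the final burnt set from $\{q\}$ lies in $B$.
\end{proof}

A burning sequence from $\{q\}$ that lists all of $V_0$ is a \emph{burning order} for $c$. As a first application we find the shape of the set of parking functions. The proofs of the theorems do not depend on the next proposition, but it locates the degrees where a counterexample can be sought.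

\begin{proposition}\label{prop:pure}
Let $H$ be connected and $g=\sum_{e\in E}(|e|-1)-|V_0|$. The set of $H$-parking functions contains $0$ and is closed under decreasing entries, and every parking function $c$ satisfies $c\le\hat c$ entrywise for some parking function $\hat c$ of degree $g$. In particular $h_d>0$ exactly for $0\le d\le g$.
\end{proposition}

\begin{proof}
For $c=0$ a vertex can burn as soon as it lies in a burnt hyperedge, so everything burns because $H$ is connected. Closure under decreasing entries is immediate from the definition. Let $v_1,\dots,v_s$ be a burning order for $c$, and put $\hat c_{v_i}=b_{\{q,v_1,\dots,v_{i-1}\}}(v_i)-1$. Then $\hat c\ge c$, and the same list is a burning order for $\hat c$. In $\sum_ib_{\{q,v_1,\dots,v_{i-1}\}}(v_i)$ a hyperedge $e$ is counted once for each of its vertices except the earliest one in the list $q,v_1,\dots,v_s$, that is, $|e|-1$ times. So $|\hat c|=g$. Lowering the entries of $\hat c$ one unit at a time gives parking functions of all degrees from $g$ down to $0$.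
\end{proof}

Connectedness only excludes a vacuous case: the vertex set $T$ of a component that misses $q$ has $\deg_T=0$, and then there are no parking functions at all.

Proposition~\ref{prop:pure} has two consequences. First, if the degree sequence is log concave, the ratios $h_{d+1}/h_d$ for $0\le d<g$ weakly decrease, so the sequence is unimodal; the sequences of Theorem~\ref{thm:peaks} with $m\ge2$ are therefore not log concave either. Second, a \emph{pure O-sequence} is the sequence counting by degree the elements of a finite set of monomials that is closed under taking divisors and whose maximal elements all have the same degree $g$. The proposition says that $(h_d)$ is such a sequence. By Hibi \cite{Hibi}, $h_0\le h_1\le\dots\le h_{\lfloor g/2\rfloor}$ and $h_i\le h_{g-i}$ for $i\le g/2$. So every descent of a degree sequence occurs in its second half.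

Two operations on hypergraphs have a simple effect on the degree sequence. The first changes the size of a hyperedge and separates repeated hyperedges at no cost.

\begin{lemma}[padding]\label{lem:pad}
Let $H^+$ arise from $H$ by replacing a hyperedge $e$ with $e\cup\{y\}$, where $y$ is a new vertex lying in no other hyperedge. Then $h_{H^+}=h_H$, and $H^+$ is connected if $H$ is.
\end{lemma}

\begin{proof}
We show that $c\mapsto(c,0)$ is a bijection between parking functions. The set $T=\{y\}$ forces the entry at $y$ to be $0$. In a burning order for $H^+$ the vertex $y$ can burn only after $e$ has met the burnt set. Hence at every time $e\cup\{y\}$ is burnt if and only if $e$ meets the burnt set, all other vertices see the same numbers in $H^+$ as in $H$, and deleting $y$ leaves a burning order for $H$. Conversely, given a burning order for $c$ in $H$, insert $y$ right after the moment when $e$ first meets the burnt set; this is a burning order for $(c,0)$. Connectedness holds because $y$ shares a hyperedge with the vertices of $e$.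
\end{proof}

\begin{lemma}[gluing]\label{lem:glue}
Let $H$ be the union of connected hypergraphs $H_1,\dots,H_r$ that have the same sink $q$ and no other vertex in common. Then $H$ is connected and $h_H=\prod_ih_{H_i}$.
\end{lemma}

\begin{proof}
All hyperedges through a non-sink vertex of $H_i$ belong to $H_i$, so whether that vertex can burn depends only on the burnt vertices of $H_i$. Hence $c$ is $H$-parking if and only if each restriction to $H_i$ is $H_i$-parking, and degrees add.
\end{proof}

\section{Slicing along one vertex}\label{sec:slice}

To compute a degree sequence we single out a vertex $p\ne q$, fix the entries of $c$ at the other vertices, and ask which values $c_p$ may take. Since entries can be decreased, these values form an interval starting at $0$, and burning determines its length. Put $W=V\setminus\{q,p\}$, write $c=(c_p,c')$ with $c'\in\mathbb Z_{\ge0}^W$, and let $a$ be the number of copies of $\{q,p\}$ in $E$.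
\begin{itemize}
\item Let $Y$ be the set of $c'$ for which the final burnt set from $\{q,p\}$ is $V$. It is finite, because a vertex $v$ that burns has $c_v<\deg(v)$.
\item For $c'\in Y$ let $B(c')$ be the final burnt set from $\{q\}$ when $p$ is \emph{blocked}, meaning that we set $c_p=\deg(p)$, so that $p$ never burns. Let $\rho(c')$ be the number of hyperedges, other than the copies of $\{q,p\}$, that contain $p$ and meet $B(c')$.
\end{itemize}
Thus $Y$ records which $c'$ work once $p$ has burnt, and $\rho(c')$ measures how much help the fire can give to $p$ without using $p$. Neither depends on $a$.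

\begin{lemma}[slice formula]\label{lem:slice}
The vector $(c_p,c')$ is $H$-parking if and only if $c'\in Y$ and $c_p<a+\rho(c')$. Hence $h_H(t)=\sum_{c'\in Y}t^{|c'|}\,[a+\rho(c')]$ and
\[
h_d=\#\{c'\in Y:|c'|\le d\}-\#\{c'\in Y:|c'|+\rho(c')+a\le d\}.
\]
\end{lemma}

\begin{proof}
Let $c'\in Y$ and $c_p<a+\rho(c')$. Burn $B(c')$ first. Then $p$ sees $a+\rho(c')$ burnt hyperedges and burns. The burnt set now contains $\{q,p\}$, so by monotonicity and $c'\in Y$ everything burns. Conversely, take a burning order for $(c_p,c')$. By monotonicity the final burnt set from $\{q,p\}$ is $V$, so $c'\in Y$. The vertices burnt before $p$ form a burning sequence also when $p$ is blocked, so they lie in $B(c')$, and $p$ sees at most $a+\rho(c')$ burnt hyperedges when it burns. Finally, $t^{|c'|}[a+\rho(c')]$ contributes $1$ to each degree $d$ with $|c'|\le d<|c'|+\rho(c')+a$ and nothing to the others.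
\end{proof}

So each $c'\in Y$ carries the interval of degrees from $|c'|$ to $|c'|+\rho(c')+a-1$, and $h_d$ is the number of intervals that cover $d$. In our examples there are two kinds of intervals: those whose right endpoint is always the top degree, and those whose length is always $a$. The next lemma reads off the last three terms of the sequence in this situation.

\begin{lemma}\label{lem:top}
Let $a\ge3$ and $N\ge0$. Suppose that $Y=Y_{\mathrm I}\sqcup Y_{\mathrm{II}}$, where $|c'|+\rho(c')=N$ on $Y_{\mathrm I}$, while $\rho(c')=0$ and $|c'|\le N$ on $Y_{\mathrm{II}}$. Let $X_s$ be the number of $c'\in Y_{\mathrm{II}}$ with $|c'|=s$, and put $A=|Y_{\mathrm I}|+X_N$. Then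
\[
h_{N+a-3}=A+X_{N-1}+X_{N-2},\qquad h_{N+a-2}=A+X_{N-1},\qquad h_{N+a-1}=A,
\]
and $h_{N+a-2}^2<h_{N+a-3}\,h_{N+a-1}$ if and only if
\begin{equation}\label{eq:crit}
X_{N-1}^2<A\,(X_{N-2}-X_{N-1}).
\end{equation}
\end{lemma}

\begin{proof}
The interval of $c'\in Y_{\mathrm I}$ starts at $|c'|\le N\le N+a-3$ and ends at $N+a-1$, so it covers all three degrees. The interval of $c'\in Y_{\mathrm{II}}$ with $|c'|=s$ starts at $s\le N\le N+a-3$ and ends at $s+a-1$, so it covers $N+a-1-i$ for $i\in\{0,1,2\}$ exactly when $s\ge N-i$. With $x=X_{N-1}$ and $y=X_{N-2}$ we have $A(A+x+y)-(A+x)^2=A(y-x)-x^2$.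
\end{proof}

The hypothesis $a\ge3$ makes all intervals start before the three degrees in question, so that $Y_{\mathrm I}$ contributes a plateau there. Condition \eqref{eq:crit} asks for two things: $X_{N-2}>X_{N-1}$, which says that the three terms are strictly convex, and a plateau high enough to outweigh $X_{N-1}^2$.

\section{A family with one large hyperedge}\label{sec:family}

For $a,\ell,N\ge1$ let $H(a,\ell,N)$ have the vertices $q,p,u_1,\dots,u_\ell,v_1,\dots,v_N$ and the following hyperedges: $a$ copies of $\{q,p\}$; the path $\{q,u_1\},\{u_1,u_2\},\dots,\{u_{\ell-1},u_\ell\}$; the edges $\{p,v_i\}$ for $1\le i\le N$; and $e=\{u_\ell,v_1,\dots,v_N\}$. It is connected. The hypergraph of Theorem~\ref{thm:nine} is $H(3,1,6)$, shown in Figure~\ref{fig:H}. With $p$ blocked, the fire can reach the $v_i$ only along the path and through $e$. If it gets through, it helps all $v_i$ at once; if it does not, $\rho=0$.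

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\fill[gray!25,rounded corners=8pt] (2.6,-0.35) rectangle (3.9,3.85);
\draw (0,3.5) -- (3,3.5);
\draw (0,3.5) -- (0,1.25);
\draw (0,3.5) to[bend left=25] (0,1.25);
\draw (0,3.5) to[bend right=25] (0,1.25);
\foreach \i in {1,...,6} {
  \draw (0,1.25) -- (3,3-0.5*\i);
  \fill (3,3-0.5*\i) circle (2pt) node[right=2pt] {$v_{\i}$};
}
\fill (0,3.5) circle (2pt) node[left=2pt] {$q$};
\fill (0,1.25) circle (2pt) node[left=2pt] {$p$};
\fill (3,3.5) circle (2pt) node[right=2pt] {$u$};
\end{tikzpicture}
\caption{The hypergraph $H(3,1,6)$ with sink $q$. Lines are hyperedges of size $2$, three of them joining $q$ and $p$; the shaded region is the hyperedge $\{u,v_1,\dots,v_6\}$.}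
\label{fig:H}
\end{figure}

\begin{example}\label{ex:small}
Take $H(3,1,2)$ and write $c'=(c_u;c_{v_1},c_{v_2})$ with $u=u_1$. Each of $u,v_1,v_2$ lies in two hyperedges, so the entries are $0$ or $1$. Start from $\{q,p\}$: each of the three vertices sees one burnt edge, and as soon as one of them burns, $e$ is burnt and the others see two. So $Y$ consists of all $0$--$1$ vectors except $(1;1,1)$. With $p$ blocked, nothing burns if $c_u=1$; if $c_u=0$, then $u$ burns, and then exactly the $v_i$ with entry $0$ burn. The intervals are as follows.
\[
\begin{array}{c|ccc|cc}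
c' & (0;0,0) & (0;1,0),(0;0,1) & (0;1,1) & (1;0,0) & (1;1,0),(1;0,1)\\ \hline
|c'|,\ \rho(c') & 0,\ 2 & 1,\ 1 & 2,\ 0 & 1,\ 0 & 2,\ 0\\
\text{degrees} & 0\text{ to }4 & 1\text{ to }4 & 2\text{ to }4 & 1\text{ to }3 & 2\text{ to }4
\end{array}
\]
The degree sequence is $(1,4,7,7,6)$. The intervals with $c_u=0$ all end at the top degree, and those with $c_u=1$ all have length $3$. The sequence is log concave, since too few intervals end early; larger $N$ will change this.
\end{example}

\begin{lemma}\label{lem:classes}
For $H(a,\ell,N)$ the set $Y$ is the disjoint union of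
\begin{itemize}
\item class I: all $u$-entries are $0$, and the $v$-entries are arbitrary in $\{0,1\}^N$; here $|c'|+\rho(c')=N$;
\item class II: one $u$-entry is $1$, the others are $0$, and the $v$-entries lie in $\{0,1\}^N$ and are not all $1$; here $\rho(c')=0$ and $|c'|\le N$.
\end{itemize}
Consequently
\begin{equation}\label{eq:gf}
h_{H(a,\ell,N)}(t)=\sum_{j=0}^N\binom Njt^j\,[a+N-j]+\ell\sum_{j=0}^{N-1}\binom Njt^{j+1}\,[a].
\end{equation}
\end{lemma}

\begin{proof}
Every vertex of $W$ lies in exactly two hyperedges, so the entries of $c'\in Y$ are $0$ or $1$. A vertex with entry $0$ burns when one of its two hyperedges is burnt, a vertex with entry $1$ when both are. Start from $\{q,p\}$; the edges $\{p,v_j\}$ are burnt.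

\emph{All $u$-entries are $0$.} The vertices $u_1,\dots,u_\ell$ burn in turn, $e$ is burnt, and each $v_j$ sees two burnt hyperedges. So $c'\in Y$.

\emph{Only $c_{u_i}=1$, and some $c_{v_j}=0$.} The vertex $v_j$ burns, so $e$ is burnt and all $v$'s burn. Then $u_\ell,\dots,u_{i+1}$ burn in turn from the side of $e$, and $u_1,\dots,u_{i-1}$ from the side of $q$. Now both hyperedges at $u_i$ are burnt. So $c'\in Y$.

\emph{Only $c_{u_i}=1$, and all $v$-entries are $1$.} The set $\{q,p,u_1,\dots,u_{i-1}\}$ is stuck: $u_i$ and each $v_j$ see one burnt hyperedge, and $u_{i+1},\dots,u_\ell$ see none. So $c'\notin Y$.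

\emph{$c_{u_i}=c_{u_{i'}}=1$ with $i<i'$.} The complement of $\{u_i,\dots,u_{i'}\}$ is stuck: $u_i$ and $u_{i'}$ see one burnt hyperedge, and the vertices between them see none. So $c'\notin Y$.

Now start from $\{q\}$ with $p$ blocked. In class I all $u$'s burn and $e$ is burnt. An unburnt $v_j$ then sees only $e$, so it burns exactly when $c_{v_j}=0$. Hence $\rho(c')$ is the number of zeros among the $v$-entries, while $|c'|$ is the number of ones. In class II with $c_{u_i}=1$ the set $\{q,u_1,\dots,u_{i-1}\}$ is stuck, so $\rho(c')=0$, and $|c'|\le1+(N-1)$. Formula \eqref{eq:gf} follows from Lemma~\ref{lem:slice} by grouping according to the number $j$ of ones among the $v$-entries.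
\end{proof}

Here $|Y_{\mathrm I}|=2^N$ and $X_{N-i}=\ell\binom N{i+1}$ for $i\ge0$. For $N\le5$ we have $\binom N3\le\binom N2$, so \eqref{eq:crit} fails. For $N=6$ and $\ell=1$ it reads $15^2<70\cdot(20-15)$, which holds. This explains the parameters $a=3$ and $N=6$.

\begin{proof}[Proof of Theorem~\ref{thm:nine}]
Take $a=3$, $\ell=1$, $N=6$ in \eqref{eq:gf}. A class I element with $j$ ones covers the degrees $j,\dots,8$, and a class II element with $j\le5$ ones among the $v$-entries covers $j+1,j+2,j+3$. So $h_d=0$ for $d>8$, and for $0\le d\le8$
\[
h_d=\sum_{j\le d}\binom6j+\sum_{\substack{0\le j\le5\\ d-3\le j\le d-1}}\binom6j .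
\]
From the binomial coefficients $1,6,15,20,15,6,1$ we obtain
\[
\begin{array}{c|ccccccccc}
d&0&1&2&3&4&5&6&7&8\\ \hline
\text{class I}&1&7&22&42&57&63&64&64&64\\
\text{class II}&0&1&7&22&41&50&41&21&6\\ \hline
h_d&1&8&29&64&98&113&105&85&70
\end{array}
\]
and $85^2=7225<7350=105\cdot70$.
\end{proof}

Padding two of the three copies of $\{q,p\}$ by Lemma~\ref{lem:pad} gives a counterexample on $11$ vertices without repeated hyperedges.

\begin{remark}\label{rem:graph}
To see the role of $e$, replace it in $H(a,1,N)$ by the $N$ edges $\{u,v_j\}$, which gives a graph. The $v$-entries still lie in $\{0,1\}$; let $z$ of them be $0$. From $\{q,p\}$ these $z$ vertices burn, and $u$ now sees $1+z$ burnt edges, not at most $2$, so $c'\in Y$ if and only if $c_u\le z$. The elements with $c_u=0$ behave as class I. Those with $1\le c_u\le z$ have $\rho=0$ and $|c'|=N-(z-c_u)$, so $X_{N-i}=\sum_{z\ge i+1}\binom Nz$. Now $X_{N-2}\le X_{N-1}$, and \eqref{eq:crit} never holds. The extra chips that $u$ can carry push class II toward the top degree and remove the convex tail.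
\end{remark}

\section{Uniform hypergraphs}\label{sec:uniform}

Padding enlarges hyperedges but cannot shrink them, so Theorem~\ref{thm:uniform} needs a counterexample whose hyperedges have size at most $3$. Remark~\ref{rem:graph} shows what to preserve: the burning of $u$ must give more to its neighbors than they can give back. A triple $\{u,v,w\}$ gives two and returns one, and this ratio suffices.

Let $H'$ have the $15$ vertices $q,p,u,v_i,w_i$ $(1\le i\le6)$ and the following hyperedges: three copies of $\{q,p\}$; the edge $\{q,u\}$; the edges $\{p,v_i\}$ and $\{p,w_i\}$; and the triples $\{u,v_i,w_i\}$. It is connected.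

\begin{proposition}\label{prop:Hprime}
For $H'$ with sink $q$ we have $h_{12}=10321$, $h_{13}=6998$, $h_{14}=4824$, and
\[
h_{13}^2=48\,972\,004<49\,788\,504=h_{12}h_{14}.
\]
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:top} with $a=3$ and $N=12$.

\emph{The set $Y$.} Each $v_i$ and $w_i$ lies in two hyperedges, so its entry is $0$ or $1$. Call the pair $(v_i,w_i)$ \emph{full} if both entries are $1$, \emph{empty} if both are $0$, and \emph{mixed} otherwise. Let $j$ be the number of pairs that are not full. Start from $\{q,p\}$. In a pair that is not full, a vertex with entry $0$ burns, its triple is burnt, and the other vertex sees two burnt hyperedges and burns. In a full pair both vertices see one burnt hyperedge, and nothing burns before $u$ does. So $u$ comes to see exactly $1+j$ burnt hyperedges. If $c_u\le j$, then $u$ burns, all triples are burnt, and all remaining vertices burn. If $c_u>j$, the process is stuck with $u$ unburnt. Thus $Y$ consists of the $c'$ with $v,w$-entries in $\{0,1\}$ and $c_u\le j$.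

\emph{The function $\rho$.} Start from $\{q\}$ with $p$ blocked. If $c_u=0$, then $u$ burns, all triples are burnt, and exactly the $v_i,w_i$ with entry $0$ burn. So $\rho(c')$ is the number of zeros among the twelve entries, and $|c'|+\rho(c')=12$. These $2^{12}=4096$ vectors form $Y_{\mathrm I}$. If $c_u\ge1$, the set $\{q\}$ is stuck and $\rho(c')=0$. These vectors form $Y_{\mathrm{II}}$.

\emph{Counting $Y_{\mathrm{II}}$.} Let $b$ of the $j$ non-full pairs be empty. The $v,w$-entries sum to $2(6-j)+(j-b)$, so
\[
|c'|=12-b-(j-c_u),\qquad b\ge0,\quad 0\le j-c_u\le j-1 .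
\]
In particular $|c'|\le12$. There are $\binom6j\binom jb2^{j-b}$ choices of the $v,w$-entries with given $j$ and $b$; let $\sigma(b,j_0)$ be the sum of these numbers over $j\ge j_0$. For $|c'|=12-i$ and given $b\le i$ and $j$, the entry $c_u=j-(i-b)$ is determined, and it is admissible exactly when $j\ge i-b+1$. Hence $X_{12-i}=\sum_{b=0}^i\sigma(b,i-b+1)$. The full sum is $\sigma(b,0)=\binom6b3^{6-b}$, since we choose the empty pairs and fill each other pair in one of three ways. For $b=0$ it is $729$, and the terms $j=0,1,2$ are $1,12,60$. For $b=1$ it is $1458$, and the terms $j=0,1$ are $0,6$. For $b=2$ it is $1215$, and the term $j=0$ is $0$. Therefore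
\begin{align*}
X_{12}&=\sigma(0,1)=728,\\
X_{11}&=\sigma(0,2)+\sigma(1,1)=716+1458=2174,\\
X_{10}&=\sigma(0,3)+\sigma(1,2)+\sigma(2,1)=656+1452+1215=3323.
\end{align*}
Lemma~\ref{lem:top} gives $h_{14}=4096+728=4824$, $h_{13}=4824+2174=6998$ and $h_{12}=6998+3323=10321$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:uniform}]
Let $k\ge3$. All hyperedges of $H'$ have size $2$ or $3$. Pad each of them to size $k$ by Lemma~\ref{lem:pad}, with a new vertex at each step. The result is connected and $k$-uniform and has the degree sequence of $H'$, which is not log concave by Proposition~\ref{prop:Hprime}. No hyperedge is repeated: a padded hyperedge contains a vertex that lies in no other hyperedge, and the only hyperedges that may stay unpadded are the triples $\{u,v_i,w_i\}$ for $k=3$, which are pairwise distinct. For $k=2$ the statement is the theorem of Merino and Huh recalled in the introduction.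
\end{proof}

\section{Degree sequences with many peaks}\label{sec:peaks}

Exact computation does not reach an arbitrary number of peaks. Instead we let $a$ and $N$ grow linearly in a parameter $n$. The rescaled degree sequence of $H(a,\ell,N)$ then tends to a step function with one peak. Gluing multiplies the polynomials $h_H(t)$, and in the limit it convolves the step functions. It remains to show that such convolutions can have many peaks, which is a problem about functions of one real variable.

\subsection*{Profiles}

For each $n\ge1$ let $s^{(n)}=(s^{(n)}_d)_{d\in\mathbb Z}$ be a sequence of reals, and let $f$ be a bounded measurable function on $\mathbb R$. We say that $s^{(n)}$ has \emph{profile} $f$ with exceptional set $F$ if $F\subset\mathbb R$ is finite, there are constants $C,K$ such that $0\le s^{(n)}_d\le C$ always and $s^{(n)}_d=0$ unless $0\le d\le Kn$, and $s^{(n)}_{d_n}\to f(z)$ for all integers $d_n$ with $d_n/n\to z\notin F$. For $\alpha,\beta>0$ and $0<\kappa<1$ put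
\[
\phi_{\alpha,\beta,\kappa}=\mathbf 1_{(0,\alpha)}+\kappa\,\mathbf 1_{(\alpha,\alpha+\beta)} .
\]

\begin{lemma}\label{lem:profile}
Fix reals $\alpha,\beta>0$ and an integer $\ell\ge1$, and put $\kappa=\frac1{\ell+1}$. Let $a=\lceil\alpha n\rceil$, $N=\lceil2\beta n\rceil$ and $M=2^N+\ell(2^N-1)$, and let $h^{(n)}$ be the degree sequence of $H(a,\ell,N)$, extended by $0$ to negative degrees. Then $h^{(n)}/M$ has profile $z\mapsto\phi_{\alpha,\beta,\kappa}(z-\beta)$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:classes}, $M=|Y|$. Choose $c'$ uniformly from $Y$. By Lemma~\ref{lem:slice}, $h^{(n)}_d/M$ is the probability that $|c'|\le d<|c'|+\rho(c')+a$. It lies in $[0,1]$ and vanishes unless $0\le d<N+a\le(\alpha+2\beta+2)n$. The probability of class I is $2^N/M\to\kappa$.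

Let $Z$ be binomial with parameters $N$ and $\frac12$. Chebyshev's inequality gives $P(|Z-N/2|>\varepsilon n)\le N/(4\varepsilon^2n^2)\to0$, so $Z/n\to\beta$ in probability. Given class I, $|c'|$ is distributed as $Z$. Given class II, it is distributed as $1+Z$ conditioned on $Z\ne N$, an event of probability $1-2^{-N}$. So $|c'|/n\to\beta$ in probability in both classes. The quantity $(|c'|+\rho(c')+a)/n$ equals $(N+a)/n\to2\beta+\alpha$ in class I and $(|c'|+a)/n\to\beta+\alpha$ in probability in class II. If $Z_n/n\to\zeta$ in probability and $d_n/n\to z\ne\zeta$, then $P(Z_n\le d_n)$ tends to $1$ for $z>\zeta$ and to $0$ for $z<\zeta$. Hence for $d_n/n\to z\notin\{\beta,\beta+\alpha,2\beta+\alpha\}$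
\[
h^{(n)}_{d_n}/M\ \longrightarrow\ \kappa\,\mathbf 1_{(\beta,\,2\beta+\alpha)}(z)+(1-\kappa)\,\mathbf 1_{(\beta,\,\beta+\alpha)}(z)=\phi_{\alpha,\beta,\kappa}(z-\beta).\qedhere
\]
\end{proof}

The profile is a block of height $1$ and width $\alpha$ followed by a shelf of height $\kappa$ and width $\beta$, the plateau of class I. The path $u_1,\dots,u_\ell$ serves to multiply class II by $\ell$ and so to make the shelf as low as we like. Write $(f*\tilde f)(z)=\int f(y)\tilde f(z-y)\,dy$; on bounded functions with bounded support this product is commutative and associative.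

\begin{lemma}\label{lem:conv}
If $s^{(n)}$ and $\tilde s^{(n)}$ have profiles $f$ and $\tilde f$, then the sequences $\bigl(\frac1n\sum_js^{(n)}_j\tilde s^{(n)}_{d-j}\bigr)_{d\in\mathbb Z}$ have profile $f*\tilde f$ with empty exceptional set.
\end{lemma}

\begin{proof}
Take common constants $C,K$ and exceptional sets $F,\tilde F$. The sum has at most $Kn+1$ nonzero terms, so the new sequences are bounded by $(K+1)C^2$, and they vanish unless $0\le d\le2Kn$. Let $d_n/n\to z$. Since $\lfloor yn\rfloor=j$ on an interval of length $1/n$,
\[
\frac1n\sum_js^{(n)}_j\tilde s^{(n)}_{d_n-j}=\int s^{(n)}_{\lfloor yn\rfloor}\,\tilde s^{(n)}_{d_n-\lfloor yn\rfloor}\,dy .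
\]
The integrand is bounded by $C^2$ and vanishes outside $[0,K+1]$. As $\lfloor yn\rfloor/n\to y$ and $(d_n-\lfloor yn\rfloor)/n\to z-y$, it tends to $f(y)\tilde f(z-y)$ whenever $y\notin F$ and $z-y\notin\tilde F$, that is, for all but finitely many $y$. Bounded convergence gives the limit $(f*\tilde f)(z)$.
\end{proof}

Let $\mathcal C$ be the set of all functions $\psi=\phi_{\alpha_1,\beta_1,\kappa_1}*\cdots*\phi_{\alpha_r,\beta_r,\kappa_r}$ with $r\ge2$, reals $\alpha_i,\beta_i>0$, and $\kappa_i=\frac1{\ell_i+1}$ for integers $\ell_i\ge1$. A nonnegative function $\psi$ has \emph{$m$ peaks} at $z_1<\dots<z_{2m-1}$ if $\psi(z_1)>\psi(z_2)<\psi(z_3)>\cdots<\psi(z_{2m-1})$ and $\psi(z_{2m-1})>0$. The last condition is automatic for $m\ge2$.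

\begin{example}\label{ex:two}
Let $\phi=\phi_{\alpha,\beta,\kappa}$ with $\alpha<\beta$ and $\kappa<\frac12$, that is, $\ell\ge2$. In $\int\phi(y)\phi(z-y)\,dy$ take $z=\alpha$: both factors are $1$ on $(0,\alpha)$, and the value is $\alpha$. For $z=2\alpha$ the integrand is $\kappa$ on $(0,\alpha)$ and on $(\alpha,2\alpha)$, and the value is $2\kappa\alpha$. For $z=\alpha+\beta$ it is $\kappa$ on $(0,\alpha)$ and on $(\beta,\alpha+\beta)$, and $\kappa^2$ on $(\alpha,\beta)$. So
\[
(\phi*\phi)(\alpha)=\alpha\ >\ (\phi*\phi)(2\alpha)=2\kappa\alpha\ <\ (\phi*\phi)(\alpha+\beta)=2\kappa\alpha+\kappa^2(\beta-\alpha),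
\]
and $\phi*\phi$ has two peaks. The product of the blocks gives the first peak, the products of block and shelf give a flat level $2\kappa\alpha$, and the product of the two shelves makes this level rise.
\end{example}

\subsection*{Adding a peak}

The general step repeats Example~\ref{ex:two} at a larger scale. If the block is very narrow compared with the features of a given $\psi$, convolution with it nearly reproduces $\psi$. If the shelf is very long and low, it disturbs $\psi$ little and leaves a low level to the right of the support of $\psi$. After one convolution that level is flat; a second one makes it rise, and this is the new peak.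

We need one regularity fact. If $f$ is bounded and measurable, then $(\mathbf 1_{(x,x')}*f)(z)=\int_{z-x'}^{z-x}f$ is Lipschitz in $z$ with constant $2\|f\|_\infty$. Hence every $\psi\in\mathcal C$ is Lipschitz; it is also bounded, nonnegative, supported in a bounded interval $[0,L]$, and of positive integral $\prod_i(\alpha_i+\kappa_i\beta_i)$.

\begin{proposition}\label{prop:add}
For every $m\ge1$ the set $\mathcal C$ contains a function with $m$ peaks.
\end{proposition}

\begin{proof}
We induct on $m$. For $m=1$ any $\psi\in\mathcal C$ and any point where it is positive will do. Let $\psi\in\mathcal C$ have $m$ peaks at $z_1<\dots<z_{2m-1}$, let it be supported in $[0,L]$, and put $I=\int\psi>0$. By continuity $\psi(z)=0$ for $z\ge L$, so $z_{2m-1}<L$. Let $\eta>0$ be the minimum of $\psi(z_{2m-1})$ and the differences $|\psi(z_i)-\psi(z_{i+1})|$.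

\emph{The limiting function.} Fix $\beta>L$ with $3I/\beta<\eta$. Put $U=\frac1\beta\mathbf 1_{(0,\beta)}$ and $\tau=U*U$. Then $\tau(y)=|(0,\beta)\cap(y-\beta,y)|/\beta^2$, so $0\le\tau\le\frac1\beta$ and $\tau(y)=y/\beta^2$ for $0\le y\le\beta$. Define
\[
\Psi=\psi+2\,U*\psi+\tau*\psi .
\]
Since $U,\tau\le\frac1\beta$, we have $0\le\Psi-\psi\le3I/\beta<\eta$ everywhere. If $i$ is odd and $j=i\pm1$ lies in $\{1,\dots,2m-1\}$, then $\Psi(z_i)\ge\psi(z_i)\ge\psi(z_j)+\eta>\Psi(z_j)$, so the old peaks persist. Also $\Psi(L)<\psi(L)+\eta=\eta\le\Psi(z_{2m-1})$. For $L\le z\le\beta$ and $0<w<L$ we have $0<z-w<\beta$, so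
\[
\Psi(z)=0+\frac{2I}\beta+\int\psi(w)\,\frac{z-w}{\beta^2}\,dw\qquad(L\le z\le\beta),
\]
and $\Psi(\beta)-\Psi(L)=(\beta-L)I/\beta^2>0$. Thus $\Psi$ has $m+1$ peaks at $z_1<\dots<z_{2m-1}<L<\beta$.

\emph{Approximation inside $\mathcal C$.} For an integer $\ell\ge1$ put $\kappa=\frac1{\ell+1}$, $\alpha=\kappa\beta$ and $\phi=\phi_{\alpha,\beta,\kappa}$. The choice of $\alpha$ keeps the normalized shelf at height $\kappa/\alpha=1/\beta$:
\[
P_\ell:=\tfrac1\alpha\phi=\tfrac1\alpha\mathbf 1_{(0,\alpha)}+\tfrac1\beta\mathbf 1_{(\alpha,\alpha+\beta)} .
\]
Write $Rf=f+U*f$. Let $f$ be bounded and Lipschitz with constant $\Lambda$. The function $\frac1\alpha\mathbf 1_{(0,\alpha)}*f$ at $z$ is the average of $f$ over $(z-\alpha,z)$, which differs from $f(z)$ by at most $\Lambda\alpha$. The intervals $(\alpha,\alpha+\beta)$ and $(0,\beta)$ have symmetric difference of measure $2\alpha$. Hence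
\[
\|P_\ell*f-Rf\|_\infty\le\Lambda\alpha+\tfrac{2\alpha}\beta\|f\|_\infty\ \longrightarrow\ 0\qquad(\ell\to\infty).
\]
Both $\psi$ and $R\psi$ are bounded and Lipschitz, $RR\psi=\Psi$, and $\int P_\ell=2$. Therefore
\[
\|P_\ell*P_\ell*\psi-\Psi\|_\infty\le2\,\|P_\ell*\psi-R\psi\|_\infty+\|P_\ell*R\psi-RR\psi\|_\infty\ \longrightarrow\ 0 .
\]
The finitely many strict inequalities for $\Psi$ thus hold for $P_\ell*P_\ell*\psi$ when $\ell$ is large, and so for its positive multiple $\phi*\phi*\psi\in\mathcal C$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:peaks}]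
By Proposition~\ref{prop:add} some $\psi\in\mathcal C$, with parameters $(\alpha_i,\beta_i,\ell_i)_{1\le i\le r}$, has $m$ peaks at points $z_1<\dots<z_{2m-1}$. Glue the hypergraphs $H(\lceil\alpha_in\rceil,\ell_i,\lceil2\beta_in\rceil)$, $1\le i\le r$, at $q$, and let $h^{(n)}$ be the degree sequence of the connected hypergraph so obtained. By Lemma~\ref{lem:glue} it is the convolution of the degree sequences of the pieces. Let $M_1,\dots,M_r$ be the normalizing factors of Lemma~\ref{lem:profile}, and put $\gamma=\sum_i\beta_i$. Applying Lemma~\ref{lem:conv} $r-1\ge1$ times, we find that $h^{(n)}/(n^{r-1}\prod_iM_i)$ has profile $z\mapsto\psi(z-\gamma)$ with empty exceptional set; the shifts by $\beta_i$ add up under convolution. Put $d_i=\lfloor n(z_i+\gamma)\rfloor$. Then $h^{(n)}_{d_i}/(n^{r-1}\prod_jM_j)\to\psi(z_i)$ for each $i$, so for large $n$ we have $0\le d_1<\dots<d_{2m-1}$ and the required inequalities hold; here $z_1>0$ because $\psi(z_1)>0$.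

It remains to remove repetitions. Hyperedges of different pieces are distinct, since each contains a non-sink vertex of its own piece. Within a piece only the copies of $\{q,p\}$ are repeated, because $e$ is the only hyperedge containing both $u_\ell$ and $v_1$. Padding each copy of $\{q,p\}$ with a new vertex makes all hyperedges distinct, and by Lemma~\ref{lem:pad} it preserves connectedness and the degree sequence.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BDHOZ}
Timothy Blanton, Anton Dochtermann, Isabelle Hong, SuHo Oh, Zhan Zhan,
\emph{Parking functions and chip-firing on hypergraphs},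
arXiv:2508.09720 (2025).

\bibitem{Hibi}
Hibi,
\emph{What can be said about pure O-sequences?},
J. Combin. Theory Ser. A 50 (1989).

\end{thebibliography}
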